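# Realizable rectangular tableaux and certificates that must repeat a cell

## A first guess: only balanced sets of cells obstruct realizability

Write down two increasing lists of numbers, $x_1<\dots<x_m$ and $y_1<\dots<y_n$, form all sums $x_i+y_j$, and record only the order in which these sums come. Which orders can occur? An order is given by a tableau, and some tableaux are excluded by a short contradiction: one adds up a few inequalities read off the tableau, everything cancels, and $0<0$ remains. The natural guess is that this is the only way to be excluded, and that each inequality and each cell is needed at most once in such a sum. We first make this guess precise and test it.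

**Definition (outer sum, tableau, realizable).** A vector $x\in\mathbb R^k$ is *increasing* if $x_1<x_2<\dots<x_k$. For increasing $x\in\mathbb R^m$ and $y\in\mathbb R^n$, the *outer sum* $x\circ y$ is the $m\times n$ matrix with entries $(x\circ y)_{(i,j)}=x_i+y_j$. An $m\times n$ *tableau* is an array $M=[M_c]_{c\in[m]\times[n]}$ with entries $1,2,\dots,mn$, each used once, increasing along each row from left to right and along each column from top to bottom; the cell $(i,j)$ is in row $i$ and column $j$. If the entries of $x\circ y$ are distinct, replacing each by its rank (rank $1$ for the smallest) gives a tableau $\mathcal T(x\circ y)$. A tableau is *realizable* if it equals $\mathcal T(x\circ y)$ for some increasing $x,y$ for which $x\circ y$ has distinct entries.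

For instance, $x=(0,2)$ and $y=(0,1,4)$ give
$$x\circ y=\begin{bmatrix}0&1&4\\2&3&6\end{bmatrix},\qquad \mathcal T(x\circ y)=\begin{bmatrix}1&2&5\\3&4&6\end{bmatrix}.$$

**Definition (certificate).** A *certificate* for $M$ is a pair of finite sequences of cells $(a_1,\dots,a_\ell)$ and $(b_1,\dots,b_\ell)$, with $\ell\ge1$ and repetitions allowed, such that

- (i) $M_{a_k}<M_{b_k}$ for each $k$;
- (ii) each row contains as many of the $a_k$ as of the $b_k$, counted with multiplicity;
- (iii) each column contains as many of the $a_k$ as of the $b_k$, counted with multiplicity.

A *set certificate* is one in which $A=\{a_1,\dots,a_\ell\}$ and $B=\{b_1,\dots,b_\ell\}$ are disjoint sets of $\ell$ distinct cells each.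

**The conjecture.** *An $m\times n$ tableau is not realizable if and only if it has a set certificate.*

The conjecture is taken from Igor Araujo, Alexander E. Black, Amanda Burcroff, Yibo Gao, Robert A. Krueger, and Alex McDonough, "Realizable Standard Young Tableaux", arXiv:2302.09194 (2023). The task is to prove or disprove it. One direction is straightforward, and its proof contains an identity that we use throughout.

**Lemma 1.** *If two sequences of cells satisfy (ii) and (iii), then for all real vectors $x,y$*
$$\sum_{k=1}^{\ell}\bigl((x\circ y)_{b_k}-(x\circ y)_{a_k}\bigr)=0. \tag{1}$$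
*Hence a tableau that has a certificate is not realizable.*

*Proof.* In the sum, $x_i$ appears as often with sign $+$ as there are $b_k$ in row $i$, and as often with sign $-$ as there are $a_k$ in row $i$. By (ii) these cancel; by (iii) so do the $y_j$. If $M=\mathcal T(x\circ y)$ had a certificate, each term of (1) would be positive by (i), and a nonempty sum of positive numbers is not $0$. $\square$

**A $3\times3$ test.** Consider
$$N=\begin{bmatrix}1&2&5\\3&6&7\\4&8&9\end{bmatrix},\qquad A=\{(1,2),(3,1),(2,3)\},\quad B=\{(2,1),(1,3),(3,2)\}.$$
In ranks, $2<3$, $4<5$, $7<8$, and each row and each column contains one cell of $A$ and one of $B$. So $N$ has a set certificate and is not realizable. The guess passes.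

**The $2\times2$ test.** The two tableaux of this shape are $\begin{bmatrix}1&2\\3&4\end{bmatrix}$, realized by $x=(0,2)$, $y=(0,1)$, and $\begin{bmatrix}1&3\\2&4\end{bmatrix}$, realized by $x=(0,1)$, $y=(0,2)$. This extends to all tableaux with two rows.

## Tableaux with at most two rows or columns

**Theorem 2.** *Every tableau with $\min(m,n)\le 2$ is realizable. Hence the conjecture is true for these sizes: both sides of the equivalence are false.*

*Proof.* Transposing exchanges the roles of $x$ and $y$, so let $m\le2$. If $m=1$, take $x=(0)$ and $y=(1,2,\dots,n)$. Let $m=2$ and fix $x=(0,1)$, so column $j$ carries the two values $y_j$ and $y_j+1$. We place the columns one at a time, keeping this invariant: the values in the columns treated so far are distinct and are ordered as in $M$.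

**Step 1: the constraints on a new column.** Start with any $y_1$. Given $y_1<\dots<y_{j-1}$, let $k\in\{0,\dots,j-1\}$ be the largest index with $M_{(2,k)}<M_{(1,j)}$, where $k=0$ if there is none. We need
$$y_j>y_{j-1};\qquad y_j>y_k+1\ \text{ if }k\ge1;\qquad y_j<y_{k+1}+1\ \text{ if }k+1\le j-1 .$$

**Step 2: the constraints are compatible.** Only the upper bound could cause trouble. When it is present, $y_k+1<y_{k+1}+1$ if $k\ge1$, because $y$ is increasing so far. Also $M_{(1,j-1)}<M_{(1,j)}<M_{(2,k+1)}$, the second inequality by the choice of $k$, so the invariant gives $y_{j-1}<y_{k+1}+1$. The admissible $y_j$ therefore form a nonempty open interval.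

**Step 3: the invariant survives.** We compare $y_j$ with the earlier values. We have $y_i<y_j$ for $i<j$, which agrees with $M$. For $i\le k$, $y_i+1\le y_k+1<y_j$, and $M_{(2,i)}\le M_{(2,k)}<M_{(1,j)}$. For $k<i<j$, $y_i+1\ge y_{k+1}+1>y_j$, and $M_{(2,i)}\ge M_{(2,k+1)}>M_{(1,j)}$. Finally, $y_j+1$ exceeds $y_j$ and all $y_i,\ y_i+1$ with $i<j$; this agrees with $M$, since $M_{(2,j)}$ exceeds $M_{(1,i)}$ for $i\le j$ and $M_{(2,i)}$ for $i<j$.

So $M$ is realizable, and by Lemma 1 it has no certificate. $\square$

On $\begin{bmatrix}1&2&5\\3&4&6\end{bmatrix}$ the procedure may choose $y_1=0$. For $j=2$ we have $k=0$, so $0<y_2<1$; take $y_2=\tfrac12$. For $j=3$ we have $k=2$, so $y_3>\tfrac32$; take $y_3=2$. The values $0,\tfrac12,2$ and $1,\tfrac32,3$ come in the required order.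

## Gordan's theorem gives balanced multisets

The sensible way to prove the guess is linear programming duality. Realizability is a system of strict linear inequalities, so if there is no solution, a nonnegative combination of the inequalities reads $0>0$. The tool is Gordan's theorem.

**Gordan's theorem.** *Given $v_1,\dots,v_p\in\mathbb R^d$, either some $z$ satisfies $v_t\cdot z>0$ for all $t$, or there are $\lambda_t\ge0$, not all zero, with $\sum_t\lambda_tv_t=0$.* (If $0$ is outside the convex hull of the $v_t$, a hyperplane separates it strictly from this compact convex set.)

*If the $v_t$ are rational, the $\lambda_t$ can be taken to be integers.* To see this, choose a nonzero solution $\lambda\ge0$ whose support $S$ is smallest. Let $\lambda'$ be a solution of $\sum\lambda'_tv_t=0$ supported in $S$ and not proportional to $\lambda$; changing sign if necessary, some $\lambda'_t$ is positive. With $c=\min\{\lambda_t/\lambda'_t:\lambda'_t>0\}$, the vector $\lambda-c\lambda'$ is a nonnegative, nonzero solution with smaller support, a contradiction. So the solutions supported in $S$ form a line, cut out by rational equations; that line contains a rational point, hence a positive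 multiple of $\lambda$ is rational, and we clear denominators.

This proves the following variant of the guess. Throughout, $e_c$ denotes the $0/1$ matrix with a single $1$, at the cell $c$.

**Theorem 3.** *An $m\times n$ tableau $M$ is not realizable if and only if there are disjoint nonempty finite multisets $A=\{a_1,\dots,a_\ell\}$ and $B=\{b_1,\dots,b_\ell\}$ of cells, of equal size, satisfying (i)–(iii) with cells counted with multiplicity.*

*Proof.* The "if" part is Lemma 1. For "only if", suppose that $M$ is not realizable.

**Step 1: write realizability as a linear system.** Let $c_t$ be the cell with $M_{c_t}=t$, and let $\chi(i,j)\in\mathbb Z^{m+n}$ be the vector with $\chi(i,j)\cdot(x,y)=x_i+y_j$. Consider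
$$\bigl(\chi(c_{t+1})-\chi(c_t)\bigr)\cdot(x,y)>0\qquad(1\le t<mn). \tag{2}$$
A solution makes the sums $x_i+y_j$ distinct and ordered as in $M$. It also has $x$ and $y$ increasing, because $M_{(i,1)}<M_{(i+1,1)}$ forces $x_i<x_{i+1}$, and likewise for $y$. So a solution realizes $M$; hence (2) has none.

**Step 2: turn the multipliers into a matrix.** Gordan's theorem gives integers $\lambda_t\ge0$, not all zero, with $\sum_t\lambda_t(\chi(c_{t+1})-\chi(c_t))=0$. Put
$$F=\sum_{t}\lambda_t\,(e_{c_{t+1}}-e_{c_t}).$$
The relation says $\sum_cF(c)\chi(c)=0$, and the coordinates of this vector are the row sums and the column sums of $F$. So all of them vanish. The definition telescopes: for every $s\ge2$,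
$$\sum_{t\ge s}F(c_t)=\lambda_{s-1}\ge0. \tag{3}$$
In particular $F\ne0$.

**Step 3: split $F$ by sign.** Let $B$ contain each cell $c$ with multiplicity $\max(F(c),0)$, and let $A$ contain $c$ with multiplicity $\max(-F(c),0)$. These multisets are disjoint, and they satisfy (ii) and (iii) because the row and column sums of $F$ vanish. They have equal size, since the entries of $F$ sum to $0$, and they are nonempty since $F\ne0$.

**Step 4: pair the cells.** By (3), $\#\{b\in B:M_b\ge s\}\ge\#\{a\in A:M_a\ge s\}$ for all $s\ge 2$; for $s=1$ the two counts are equal. List $A$ and $B$ in increasing order of $M$. With $s=M_{a_k}$, at least $\ell-k+1$ elements of $A$, hence at least $\ell-k+1$ elements of $B$, have rank at least $M_{a_k}$; so $b_k$, which is among the last $\ell-k+1$ elements of $B$, satisfies $M_{b_k}\ge M_{a_k}$. Since $A$ and $B$ are disjoint, $a_k\ne b_k$, and the inequality is strict. $\square$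

For the tableau $N$ above one may take $\lambda_2=\lambda_4=\lambda_7=1$ and the other $\lambda_t=0$, and the theorem returns the sets $A,B$ found by hand.

**Where this stops short of the conjecture.** Theorem 3 gives a matrix $F$ whose entries $\lambda_{t-1}-\lambda_t$ may be any integers. A set certificate needs entries in $\{-1,0,1\}$. One would try to cut $F$ into such pieces, and half of this works. Form a directed multigraph on the rows and columns, with $F_{(i,j)}$ edges from row $i$ to column $j$ when $F_{(i,j)}>0$, and $|F_{(i,j)}|$ edges from column $j$ to row $i$ when $F_{(i,j)}<0$. In-degrees equal out-degrees because row and column sums vanish, so the edges split into simple directed cycles. Each cycle gives a matrix with entries in $\{-1,0,1\}$ and zero row and column sums, so (ii) and (iii) hold for every piece. What is lost is (i): the inequality (3), which produced the pairing, concerns $F$ as a whole, and nothing passes it on to the pieces. We will see a piece for which it fails.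

A certificate with repetitions does not by itself refute the guess, since one can list any set certificate twice. We need a non-realizable tableau for which *every* certificate has a repetition, and so we need a way to see all certificates at once.

## Weakly compatible outer sums confine certificates to ties

**Definition (weakly compatible, tied).** Let $x,y$ be increasing and write $\mathrm{val}=x\circ y$; equal entries are now allowed. We call $\mathrm{val}$ *weakly compatible* with $M$ if $M_a<M_b$ implies $\mathrm{val}(a)\le\mathrm{val}(b)$. Two distinct cells with the same value are *tied*.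

For example, $x=y=(0,1)$ gives $\begin{bmatrix}0&1\\1&2\end{bmatrix}$, weakly compatible with both $2\times2$ tableaux, with one tied pair $(1,2),(2,1)$.

**Lemma 4.** *If $\mathrm{val}$ is weakly compatible with $M$, then in every certificate for $M$ each pair $a_k,b_k$ is tied, with $M_{a_k}<M_{b_k}$.*

*Proof.* By (1), $\sum_k(\mathrm{val}(b_k)-\mathrm{val}(a_k))=0$. By (i) and weak compatibility each term is $\ge0$. So each term is $0$. The cells $a_k,b_k$ are distinct by (i). $\square$

**Trying it on $N$.** With $x=y=(0,1,2)$ the values along $N$ in the order of ranks $1,\dots,9$ are $0,1,1,2,2,2,3,3,4$, so $\mathrm{val}$ is weakly compatible. By Lemma 4 a certificate uses only the ordered pairs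
$$(1,2)<(2,1),\quad (3,1)<(1,3),\quad (3,1)<(2,2),\quad (1,3)<(2,2),\quad (2,3)<(3,2),$$
say $p,q,r,s,t$ times. Column $2$ gives $p=r+s+t$ and row $2$ gives $p+r+s=t$; together $r+s=0$, so $r=s=0$ and $p=t$. Column $1$ gives $p=q+r=q$. So every certificate for $N$ is the one found above, taken $p$ times. We now arrange ties for which the same computation forces unequal multiplicities.

## Loops of columns and the relation $\delta_1+\delta_2+\delta_3=3\delta_0$

This section explains the design; the proofs after it do not depend on it, except for the notation.

**What a tie is.** Cells $(s,v)$ and $(r,w)$ (row first) are tied exactly when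
$$y_w-y_v=x_s-x_r. \tag{4}$$
So think of columns as points, and of a tied pair as a step from column $v$ to column $w$ whose length is a difference of two entries of $x$. Suppose the tied pairs form closed loops of columns, each column lying on one loop and hence in exactly two tied pairs, and suppose that along a loop the tie is always broken in the same direction: either the cell in the column that the step leaves is always the higher one, or it is always the lower one. Then (iii) at a column says that the two tied pairs meeting there are used equally often. So multiplicity is constant along each loop, and only (ii) can relate different loops.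

**What a loop does to rows.** With $\varepsilon_r$ the unit vectors indexed by rows, a step as in (4) has row effect $\varepsilon_s-\varepsilon_r$. The total row effect $c$ of a closed loop satisfies $\sum_rc_r=0$ and, since the lengths add to $0$, $\sum_rc_rx_r=0$. We want these conditions to leave a single line of possible $c$, and one loop to be $k$ times as far along it as another. Take four points in the plane,
$$\delta_0=(0,0),\quad\delta_1=(1,0),\quad\delta_2=(0,1),\quad\delta_3=(-1,-1),$$
and let $x_r=h(\delta_r)$ for an additive injective map $h:\mathbb Z^2\to\mathbb R$. Then $\sum_r c_rx_r=0$ means $\sum_rc_r\delta_r=0$, that is, $c_1=c_3$ and $c_2=c_3$. With $\sum_rc_r=0$ this gives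
$$c\in\mathbb Z\rho,\qquad \rho=\varepsilon_1+\varepsilon_2+\varepsilon_3-3\varepsilon_0 .$$
The columns will also be (images of) points of $\mathbb Z^2$, and a step is one of the twelve differences $\delta_s-\delta_r$ with $s\ne r$, which form the set
$$D=\{\pm(1,0),\ \pm(0,1),\ \pm(1,1),\ \pm(1,-1),\ \pm(2,1),\ \pm(1,2)\}.$$
These are pairwise distinct, so an element of $D$ determines $(r,s)$.

**The short loop.** Let $U=\{u_0,u_1,u_2\}$ with $u_0=(0,0)$, $u_1=(1,0)$, $u_2=(1,1)$. The steps $u_0\to u_1\to u_2\to u_0$ are $\delta_1-\delta_0$, $\delta_2-\delta_0$, $\delta_3-\delta_0$, and the row effect is $\rho$.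

**The long loop, first try.** For row effect $k\rho$ one would walk $k$ steps $(1,0)$, then $k$ steps $(0,1)$, then $k$ steps $(-1,-1)$, around the triangle with corners $(0,0),(k,0),(k,k)$. This creates accidental ties: for $k\ge2$, the points $(k-1,0)$ and $(k,1)$ are not consecutive, but they differ by $(1,1)\in D$. Then column $(k,1)$ lies in more than two tied pairs, and multiplicity need not be constant along the loop.

**The long loop, corners cut.** Insert at the three corners the steps
$$(1,2)=\delta_2-\delta_3,\qquad(-2,-1)=\delta_3-\delta_1,\qquad(1,-1)=\delta_1-\delta_2. \tag{5}$$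
They add to $(0,0)$, so the loop still closes, and their row effects add to $0$, so the total is still $k\rho$. The points become $V=\{a_i,b_i,c_i:0\le i\le k\}$ with
$$a_i=(i,0),\qquad b_i=(k+1,\,2+i),\qquad c_i=(k-1-i,\;k+1-i), \tag{6}$$
in the cyclic order $a_0,\dots,a_k,b_0,\dots,b_k,c_0,\dots,c_k,(a_0)$. Lemma 6 below shows that no accidental ties remain. (In this section and the one containing Lemma 6, $a_i,b_i,c_i$ are points of the plane. Cells of certificates will carry the index $t$.)

**Putting the loops together.** Shift the columns of $U$ by a number that prevents ties with $V$. Break the ties one way along $V$ and the opposite way along $U$. If the pairs of $V$ are used $\mu$ times and those of $U$ are used $\nu$ times, (ii) becomes $\mu k\rho-\nu\rho=0$, that is, $\nu=k\mu$.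

## A $4\times12$ tableau in which every certificate repeats a cell

Take $k=2$, $h(a,b)=a+10b$ and shift $100$. Sorted, the rows are $h(\delta_3),h(\delta_0),h(\delta_1),h(\delta_2)=-11,0,1,10$. The loop $V$ becomes $0\to1\to2\to23\to33\to43\to31\to20\to9\to0$, and the loop $U$ becomes $100\to101\to111\to100$. This $h$ is not injective on $\mathbb Z^2$, so we check the ties directly.

**Theorem 5.** *The $4\times12$ tableau*
$$M=\begin{bmatrix}
1&2&3&4&12&16&20&22&28&37&38&39\\
5&6&8&11&19&23&26&29&33&40&42&46\\
7&9&10&14&21&24&27&31&35&41&43&47\\
13&15&17&18&25&30&32&34&36&44&45&48\end{bmatrix}$$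
*is not realizable, and there are no sets $A,B$ as in the conjecture for it. So the conjecture is false.*

*Proof.* Each of $1,\dots,48$ occurs once, and rows and columns increase, so $M$ is a tableau.

**Step 1: $M$ is not realizable.** We add inequalities read off $M$, the first nine once and the last three twice. Suppose $M=\mathcal T(x\circ y)$, and let $(i,j)$ stand for $x_i+y_j$. Then
$$\begin{gathered}(2,2)<(3,1),\quad(2,3)<(3,2),\quad(2,4)<(1,5),\quad(4,1)<(3,4),\quad(1,6)<(4,3),\\
(2,5)<(1,7),\quad(3,7)<(1,9),\quad(2,8)<(4,6),\quad(2,9)<(4,8);\end{gathered}$$
in ranks these are $6<7$, $8<9$, $11<12$, $13<14$, $16<17$, $19<20$, $27<28$, $29<30$, $33<34$. Each of the columns $1,\dots,9$ occurs exactly once on the left and once on the right. The left sides use row $2$ six times and rows $1,3,4$ once each; the right sides use rows $1,3,4$ three times each. Adding gives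
$$0<2x_1+2x_3+2x_4-6x_2. \tag{7}$$
Also
$$(1,12)<(2,10),\qquad(3,10)<(2,11),\qquad(4,11)<(2,12),$$
in ranks $39<40$, $41<42$, $45<46$. Each of the columns $10,11,12$ occurs once on each side, and adding gives
$$0<3x_2-x_1-x_3-x_4. \tag{8}$$
Adding (7) to twice (8) gives $0<0$, a contradiction.

**Step 2: a weakly compatible outer sum.** We want to apply Lemma 4. Put
$$x^0=(-11,0,1,10),\qquad y^0=(0,1,2,9,20,23,31,33,43,100,101,111).$$
Then $\mathrm{val}=x^0\circ y^0$ is
$$\begin{bmatrix}
-11&-10&-9&-2&9&12&20&22&32&89&90&100\\
0&1&2&9&20&23&31&33&43&100&101&111\\
1&2&3&10&21&24&32&34&44&101&102&112\\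
10&11&12&19&30&33&41&43&53&110&111&121\end{bmatrix}.$$
Reading these values in the order of the ranks $1,2,\dots,48$ in $M$ gives, twelve to a line,
$$\begin{gathered}
-11,-10,-9,-2,0,1,1,2,2,3,9,9,\\
10,10,11,12,12,19,20,20,21,22,23,24,\\
30,31,32,32,33,33,34,41,43,43,44,53,\\
89,90,100,100,101,101,102,110,111,111,112,121.
\end{gathered}$$
This is weakly increasing, so $\mathrm{val}$ is weakly compatible with $M$. Exactly twelve values are repeated, each exactly twice. Here are the tied pairs, with the cell of lower rank in $M$ first.

| value | lower | upper | value | lower | upper |
|---|---|---|---|---|---|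
| 1 | (2,2) | (3,1) | 32 | (3,7) | (1,9) |
| 2 | (2,3) | (3,2) | 33 | (2,8) | (4,6) |
| 9 | (2,4) | (1,5) | 43 | (2,9) | (4,8) |
| 10 | (4,1) | (3,4) | 100 | (1,12) | (2,10) |
| 12 | (1,6) | (4,3) | 101 | (3,10) | (2,11) |
| 20 | (2,5) | (1,7) | 111 | (4,11) | (2,12) |

**Step 3: the columns equate multiplicities along the two loops.** Let $(a_t),(b_t)$ be any certificate. By Lemma 4 each $(a_t,b_t)$ is a (lower, upper) pair of the table. Let $\lambda_v\ge0$ be the number of $t$ for which it is the pair of value $v$. Every column contains one lower and one upper cell of the table, and (iii) says that they are used equally often: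

- column 1: $\lambda_{10}=\lambda_1$; column 2: $\lambda_1=\lambda_2$; column 3: $\lambda_2=\lambda_{12}$;
- column 4: $\lambda_9=\lambda_{10}$; column 5: $\lambda_{20}=\lambda_9$; column 6: $\lambda_{12}=\lambda_{33}$;
- column 7: $\lambda_{32}=\lambda_{20}$; column 8: $\lambda_{33}=\lambda_{43}$; column 9: $\lambda_{43}=\lambda_{32}$;
- column 10: $\lambda_{101}=\lambda_{100}$; column 11: $\lambda_{111}=\lambda_{101}$; column 12: $\lambda_{100}=\lambda_{111}$.

The first nine equations chain together as $\lambda_1=\lambda_2=\lambda_{12}=\lambda_{33}=\lambda_{43}=\lambda_{32}=\lambda_{20}=\lambda_9=\lambda_{10}=\lambda_1$; call the common value $\mu$. The last three give $\lambda_{100}=\lambda_{101}=\lambda_{111}=\nu$.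

**Step 4: one row fixes the ratio.** Row $1$ contains the upper cells $(1,5),(1,7),(1,9)$ and the lower cells $(1,6),(1,12)$. So (ii) for row $1$ reads $3\mu=\mu+\nu$, that is, $\nu=2\mu$. If $\mu=0$ then $\nu=0$ and the certificate would be empty; since $\ell\ge1$, we have $\mu\ge1$. The cell $(1,12)$ lies only in the pair of value $100$, so it occurs exactly $\nu=2\mu\ge2$ times among the $a_t$. This is impossible when $a_1,\dots,a_\ell$ are the $\ell$ distinct elements of a set. $\square$

With $\mu=1$, $\nu=2$ the matrix $F=\sum_t(e_{b_t}-e_{a_t})$ is
$$\begin{bmatrix}
0&0&0&0&1&-1&1&0&1&0&0&-2\\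
0&-1&-1&-1&-1&0&0&-1&-1&2&2&2\\
1&1&0&1&0&0&-1&0&0&-2&0&0\\
-1&0&1&0&0&1&0&1&0&0&-2&0\end{bmatrix},$$
and its row and column sums vanish. We can now watch the cutting argument after Theorem 3 fail. One of the cycles in $F$ is $e_{(1,5)}-e_{(2,5)}+e_{(2,12)}-e_{(1,12)}$. It satisfies (ii) and (iii) with $B=\{(1,5),(2,12)\}$ and $A=\{(2,5),(1,12)\}$. But the ranks in $B$ are $12,46$ and those in $A$ are $19,39$. The cell of rank $12$ has no partner below it, so (i) fails for every pairing.

## A closed lattice path with no accidental ties

For the general construction we need that the loop (6) has only the intended ties. Fix $k\ge2$ and let $D$, $U$, $V$ be as above.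

**Lemma 6.** *The $3k+3$ points of $V$ are distinct. Two of them differ by an element of $D$ if and only if they are consecutive in the cyclic order $a_0,\dots,a_k,b_0,\dots,b_k,c_0,\dots,c_k,(a_0)$.*

*Proof.* The $a$'s have second coordinate $0$, while the $b$'s and $c$'s have second coordinate at least $1$. The $b$'s have first coordinate $k+1$, and the $c$'s have first coordinate at most $k-1$. Within each family the points are visibly distinct.

Now we compare differences with $D$, family by family. Since $D=-D$, one sign per pair suffices. Within the $a$'s, $b$'s, $c$'s the differences are nonzero multiples of $(1,0)$, $(0,1)$, $(1,1)$ respectively, and such a multiple is in $D$ exactly when the multiplier is $\pm1$, i.e. for consecutive points.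

*From $a$ to $b$.* The difference $b_j-a_i=(k+1-i,\,2+j)$ has second coordinate at least $2$. The only such element of $D$ is $(1,2)$, which occurs exactly for $i=k$, $j=0$.

*From $c$ to $b$.* The difference $b_j-c_i=(2+i,\,1+i+j-k)$ has first coordinate at least $2$. The only such element of $D$ is $(2,1)$, which occurs exactly for $i=0$, $j=k$.

*From $a$ to $c$.* The difference $c_i-a_l=(k-1-i-l,\,k+1-i)$ has second coordinate at least $1$. If it is $1$, then $i=k$ and the difference is $(-1-l,1)$. The elements of $D$ with second coordinate $1$ are $(-1,1),(0,1),(1,1),(2,1)$, so it is in $D$ exactly when $l=0$. If it is $2$, then $i=k-1$ and the difference is $(-l,2)$, which is not $(1,2)$ and so is not in $D$. If it is at least $3$, the difference is not in $D$.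

The pairs found between families are $a_k,b_0$; $b_k,c_0$; $c_k,a_0$. These are the consecutive ones. $\square$

The steps of the loop are thus $k$ times $\delta_1-\delta_0$, then $b_0-a_k=(1,2)$, then $k$ times $\delta_2-\delta_0$, then $c_0-b_k=(-2,-1)$, then $k$ times $\delta_3-\delta_0$, then $a_0-c_k=(1,-1)$. The three single steps are those in (5).

## Forced multiplicity $k$ with four rows

**Theorem 7.** *For every $k\ge2$ and all $m\ge4$, $n\ge3k+6$, there is a non-realizable $m\times n$ tableau such that, even when $A,B$ are allowed to be multisets, every certificate satisfying (i)–(iii) uses some cell at least $k$ times. The same holds for $n\times m$. Hence, already with four rows, no bound on multiplicities suffices. The conjecture fails for all $m\times n$ with $\min(m,n)\ge4$ and $\max(m,n)\ge12$.*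

*Proof.* Fix $k\ge2$. We first treat $m=4$, $n=3k+6$.

**Step 1: choose the vectors so that ties are read off in the plane.** Let $h(a,b)=a+b\sqrt2$. Index the four rows by $r\in\{0,1,2,3\}$ with $x_r=h(\delta_r)$, and the $3k+6$ columns by the disjoint union $V\sqcup U$, with
$$y_v=h(v)\ \ (v\in V),\qquad y_u=\sqrt3+h(u)\ \ (u\in U).$$
The numbers $1,\sqrt2,\sqrt3$ are linearly independent over $\mathbb Q$: if $p+q\sqrt2=r\sqrt3$ with rational $p,q,r$, squaring gives $pq=0$, and then $p^2=3r^2$ or $2q^2=3r^2$, which forces $p=q=r=0$. Hence all $x_r$ are distinct and all the $y$'s are distinct. Relabel rows and columns so that $x$ and $y$ are increasing; we keep using the old names for them. Let $\mathrm{val}(r,v)=x_r+y_v$.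

**Step 2: list all ties.** Let $(s,v)$ and $(r,w)$ be distinct cells of equal value. By linear independence $v,w$ lie in the same part, $V$ or $U$, because otherwise $\sqrt3$ would appear on one side only; and $v+\delta_s=w+\delta_r$, that is,
$$w-v=\delta_s-\delta_r. \tag{9}$$
If $v=w$, then $s=r$ and the cells coincide; so $v\ne w$ and $w-v\in D$. Conversely, two columns of the same part that differ by an element of $D$ determine $(r,s)$ in (9), and so give exactly one tied pair. By Lemma 6 the column pairs in $V$ are the $3k+3$ edges of the $V$-cycle. In $U$ they are the three edges of the triangle, as $(1,0),(0,1),(1,1)$ all lie in $D$.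

**Step 3: the tied pairs are pairwise disjoint.** If two of them shared a cell, there would be three cells of equal value, in three different columns of one part that pairwise differ by elements of $D$. In $V$ this would be a triangle in a cycle of length $3k+3\ge9$, which does not exist. In $U$ we would have $\delta_r+u_0=\delta_s+u_1=\delta_t+u_2$. Then $\delta_r-\delta_s=(1,0)=\delta_1-\delta_0$ forces $s=0$, while $\delta_s-\delta_t=(0,1)=\delta_2-\delta_0$ forces $s=2$, a contradiction. So there are $3k+6$ pairwise disjoint tied pairs, and each can be broken independently.

**Step 4: a matrix with zero row and column sums, supported on the ties.** This matrix tells us how to break them. For an edge $v\to w$, oriented along the cyclic order of $V$ or along $u_0\to u_1\to u_2\to u_0$, with $w-v=\delta_s-\delta_r$, put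
$$E_{v\to w}=e_{(s,v)}-e_{(r,w)} .$$
Its two cells form the tied pair of that edge. Let $g_V$ and $g_U$ be the sums of $E$ over the $V$-cycle and over the $U$-triangle. Each column on a loop has one outgoing edge, contributing $+1$, and one incoming edge, contributing $-1$; so all column sums of $g_V$ and $g_U$ vanish. The row sums of $E_{v\to w}$ form the vector $\varepsilon_s-\varepsilon_r$. For $g_U$ they add up to $\rho=\varepsilon_1+\varepsilon_2+\varepsilon_3-3\varepsilon_0$. For $g_V$ they add up to
$$k\rho+(\varepsilon_2-\varepsilon_3)+(\varepsilon_3-\varepsilon_1)+(\varepsilon_1-\varepsilon_2)=k\rho .$$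
Therefore $f_0=g_V-k\,g_U$ has zero row and column sums. By Step 3, on each $V$-pair $f_0$ takes the values $1,-1$, on each $U$-pair the values $k,-k$, and it is $0$ elsewhere.

**Step 5: the tableau.** Order the cells by $\mathrm{val}$, and in each tied pair place the cell with $f_0<0$ (the *lower* cell) before the cell with $f_0>0$ (the *upper* cell). Let $M$ be the array of ranks. Cells in a common row or column have different values, and $x,y$ are increasing, so $M$ is a tableau. By construction $\mathrm{val}$ is weakly compatible with $M$.

**Step 6: $M$ is not realizable.** Suppose $M=\mathcal T(x'\circ y')$. Since $f_0$ has zero row and column sums, $\sum_cf_0(c)(x'\circ y')_c=0$. But this sum equals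
$$\sum_{\text{tied pairs}}|f_0|\cdot\bigl((x'\circ y')_{\text{upper}}-(x'\circ y')_{\text{lower}}\bigr)>0,$$
a contradiction.

**Step 7: every certificate has multiplicity at least $k$.** Let $(a_t),(b_t)$ be a certificate and put $F=\sum_t(e_{b_t}-e_{a_t})$, which has zero row and column sums. By Lemma 4 each $(a_t,b_t)$ is a (lower, upper) tied pair. Let $\lambda_e\ge0$ be the number of times the pair of the edge $e$ is used. On a $V$-pair, $e_{\text{upper}}-e_{\text{lower}}=E_e$; on a $U$-pair, where $f_0=-k\,E_e$, it is $-E_e$. So
$$F=\sum_{e\in V\text{-cycle}}\lambda_eE_e-\sum_{e\in U\text{-triangle}}\lambda_eE_e .$$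
At a column with incoming edge $e$ and outgoing edge $e'$, the column sum is $\pm(\lambda_{e'}-\lambda_e)=0$. Hence $\lambda$ is a constant $\mu$ on the $V$-cycle and a constant $\nu$ on the $U$-triangle, and $F=\mu g_V-\nu g_U$. The row sums give $(k\mu-\nu)\rho=0$, so $\nu=k\mu$. If $\mu=0$, then $\nu=0$ and $\ell=0$; so $\mu\ge1$. Each lower cell of a $U$-pair lies in only one tied pair, by Step 3, so it occurs exactly $\nu=k\mu\ge k$ times among the $a_t$. Likewise, each upper cell of a $U$-pair occurs $k\mu$ times among the $b_t$.

**Step 8: larger sizes, without new ties.** Append further columns one at a time, each new $y$ exceeding the previous largest $y$ by more than $\max x-\min x$. Every cell of the new column then has value at least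
$$y_{\text{new}}+\min x>\max y+\max x,$$
which is the largest value before the new column was added. Then append further rows one at a time, each new $x$ exceeding the previous largest $x$ by more than $\max y-\min y$; in the same way, every new cell exceeds all earlier ones. The cells in one new row or column have distinct values. So the tied pairs are exactly the old ones. Break them as before, and extend $f_0$ by $0$. Steps 5 and 6 apply without change. So does Step 7: every certificate still uses only the old tied pairs, and the conditions at the old rows and columns are the same. This gives all $m\ge4$, $n\ge3k+6$.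

**Step 9: the remaining assertions.** Transposing a tableau preserves realizability and turns certificates into certificates with the same multiplicities, so the statement holds for $n\times m$. Since $k$ is arbitrary, no bound on multiplicities suffices, already for four rows. For $k=2$ we have $3k+6=12$, and every certificate has a cell occurring at least twice among the $a_t$, so none is a set certificate. Together with transposition, this refutes the conjecture for all sizes with $\min(m,n)\ge4$ and $\max(m,n)\ge12$. $\square$

Theorem 2 confirms the conjecture for $\min(m,n)\le2$. These notes do not settle the case $\min(m,n)=3$, nor the cases with $\min(m,n)\ge4$ and $\max(m,n)\le11$.
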